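\title{Closed walks in the Watts--Strogatz graph\\ and its limiting spectral distribution}

\begin{abstract}
Let $A_n$ be the adjacency matrix of the Watts--Strogatz random graph on $n$ vertices with fixed even degree parameter $K$ and fixed rewiring probability $p$. We prove that $\frac1n\operatorname{tr}A_n^k$ converges, for every $k$, to the expected number of closed walks of length $k$ at the root of a recursively defined infinite random graph, the $K$-fuzz. The convergence holds almost surely and in every $L^q$ at rate $n^{-1/2}$, and for $0<p<1$ this rate cannot be improved in general. The limits are the moments of a unique probability measure, which is the almost sure limit of the empirical spectral distribution and has bounded support only for $p=0$. The proof replaces the graph by a multigraph built from independent inputs, controls all walk counts by moments of a single degree, and computes the probability of each finite local configuration explicitly.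
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The graph and its traces}

Fix an even integer $K\ge2$ and $p\in[0,1]$, and put $m=K/2$ and $[m]=\{1,\dots,m\}$. For $n>K$, place the vertices $1,\dots,n$ on a cycle and identify them with $\mathbb Z_n$. The \emph{ring lattice} joins each vertex $i$ to $i\pm1,\dots,i\pm m$; the vertices $i+1,\dots,i+m$ are the \emph{right neighbors} of $i$. The \emph{Watts--Strogatz graph} $WS_n=WS_n(K,p)$ is obtained from the ring lattice as follows. For $i=1,\dots,n$ in this order, and for $s=1,\dots,m$ in this order, the edge $\{i,i+s\}$ is \emph{rewired} with probability $p$, independently of everything before: it is removed and replaced by $\{i,v\}$, where $v$ is uniform among the vertices that are different from $i$ and not adjacent to $i$ at that moment. Two points need a convention. One may or may not count $i+s$ itself as adjacent to $i$ while $\{i,i+s\}$ is being rewired; everything below holds for both readings. If no admissible $v$ exists, the edge is left in place. The result is a random simple graph, and $A_n$ denotes its adjacency matrix.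

For a graph $G$, a vertex $o$ and $k\ge1$, a \emph{walk of length $k$ from $o$} is a sequence $v_0=o,v_1,\dots,v_k$ in which consecutive vertices are adjacent; it is \emph{closed} if $v_k=o$. Let $w_k(G,o)$ and $c_k(G,o)$ be the numbers of walks and of closed walks of length $k$ from $o$. If $\lambda_1,\dots,\lambda_n$ are the eigenvalues of $A_n$ and $\mu_n=\frac1n\sum_i\delta_{\lambda_i}$ is the \emph{empirical spectral distribution}, then
\[
\int x^k\,d\mu_n(x)=\frac1n\operatorname{tr}A_n^k=\frac1n\sum_{v\in\mathbb Z_n}c_k(WS_n,v).
\]
A closed walk of length $k$ stays within distance $k/2$ of its starting point. So the $k$-th moment of $\mu_n$ is the average over all vertices of a local quantity, and to guess its limit one asks what the neighborhood of a typical vertex looks like for large $n$.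

Near a vertex $v$ the ring lattice looks like a lattice on $\mathbb Z$, each of whose edges survives with probability $1-p$. When an edge $\{u,u+s\}$ near $v$ is rewired, the new edge leads from $u$ to a nearly uniform vertex. That vertex is far from everything seen so far and nothing is known about it, so around it one sees a fresh copy of the same picture. Finally, each of the $nm$ edges of the ring is rewired to a given vertex $u$ with probability about $p/n$, so about $\mathrm{Poisson}(pm)$ rewired edges arrive at $u$. The vertex at the other end of such an edge is not typical: one of the edges to its right neighbors has been spent to produce the arriving edge. This leads to the following object.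

\subsection*{The $K$-fuzz}

A \emph{full $K$-path} is the graph on $\mathbb Z$, rooted at $0$, in which $x$ is adjacent to $x\pm1,\dots,x\pm m$. A \emph{reduced $K$-path} is a full $K$-path from which one of the $m$ edges $\{0,s\}$, $s\in[m]$, chosen uniformly at random, is removed. A \emph{full} (respectively \emph{reduced}) \emph{$K$-fuzz} is built from a full (respectively reduced) $K$-path by two operations, all random choices being independent.
\begin{itemize}
\item Each edge $\{x,x+s\}$, $s\in[m]$, of the path is rewired with probability $p$: it is removed and replaced by a \emph{shortcut} from $x$ to the root of a new full $K$-fuzz.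
\item Each vertex $x$ of the path receives $\mathrm{Poisson}(pm)$ further shortcuts, each joining $x$ to the root of a new reduced $K$-fuzz.
\end{itemize}
Let $F=F(K,p)$ be the full $K$-fuzz, rooted at the root $o$ of its initial path, and put
\[
\alpha_k=\alpha_k(p)=\mathbb E\,c_k(F,o).
\]
The question that we answer comes from Meunier and O'Rourke \cite{MO}: \emph{is it true that $\frac1n\operatorname{tr}A_n^k\to\alpha_k$ in probability as $n\to\infty$, for every $k\ge1$?}

\subsection*{Results}

The answer is yes. Throughout, $\|\cdot\|_q$ is the $L^q$ norm, and $C$ denotes a constant that may change from line to line and depends only on $K$, $p$, $k$ and a moment exponent $q$, never on $n$.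

\begin{theorem}\label{thm:moments}
For all even $K\ge2$, all $p\in[0,1]$ and all $k\ge1$ we have $\alpha_k<\infty$ and $\frac1n\operatorname{tr}A_n^k\to\alpha_k$ in probability. More precisely:
\begin{itemize}
\item[(a)] $\big\|\frac1n\operatorname{tr}A_n^k-\alpha_k\big\|_q\le Cn^{-1/2}$ for every $q\ge1$, and $\big|\frac1n\mathbb E\operatorname{tr}A_n^k-\alpha_k\big|\le C_\varepsilon n^{-1+\varepsilon}$ for every $\varepsilon>0$;
\item[(b)] $\frac1n\operatorname{tr}A_n^k\to\alpha_k$ almost surely, whatever the joint law of the graphs for different $n$.
\end{itemize}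
\end{theorem}

\begin{theorem}\label{thm:spectrum}
There is a unique probability measure $\mu$ on $\mathbb R$ with moments $(\alpha_k)_{k\ge1}$, and $\mu_n$ converges weakly to $\mu$ almost surely. The support of $\mu$ is bounded if and only if $p=0$.
\end{theorem}

\begin{theorem}\label{thm:lower}
The function $\alpha_k(p)$ is a polynomial in $p$ of degree at most $k$, and
\[
\liminf_{n\to\infty}\ n\operatorname{Var}\Big(\frac1n\operatorname{tr}A_n^k\Big)\ge\frac{p(1-p)}m\,\alpha_k'(p)^2 .
\]
For $p\in(0,1)$ the right side is positive for $k=3$ if $K\ge4$, and for $k=4$ if $K=2$. So the order $n^{-1/2}$ in Theorem~\ref{thm:moments}(a) cannot be improved in general.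
\end{theorem}

\subsection*{Plan of the proof}

Three things stand between the heuristic picture and a proof. First, the rewiring is sequential: where an edge may go depends on all earlier choices, so the definition offers neither independence nor rotational symmetry. Second, for $p>0$ the degrees are unbounded. The number of closed walks is then an unbounded function of the neighborhood, so convergence of neighborhoods in law does not by itself give convergence of expectations, and a single edge can change the trace by an arbitrarily large amount. Third, the question concerns the random average over vertices, not its expectation.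

In Section~\ref{sec:indep} we introduce a multigraph $\tilde G_n$, with adjacency matrix $\tilde A$, in which a rewired edge goes to a uniform vertex with no restriction. It is a function of independent variables, its law is invariant under rotations, and it can be coupled with $WS_n$ so that the two differ in $O(1)$ edges. By rotation invariance $\frac1n\mathbb E\operatorname{tr}\tilde A^k=\mathbb E\,c_k(\tilde G_n,0)$, so
\begin{equation}\label{eq:split}
\frac1n\operatorname{tr}A_n^k-\alpha_k=\frac1n\big(\operatorname{tr}A_n^k-\operatorname{tr}\tilde A^k\big)+\frac1n\big(\operatorname{tr}\tilde A^k-\mathbb E\operatorname{tr}\tilde A^k\big)+\big(\mathbb E\,c_k(\tilde G_n,0)-\alpha_k\big).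
\end{equation}
Two deterministic inequalities (Section~\ref{sec:det}) reduce the effect of unbounded degrees to moments of one degree. With them the first two terms of \eqref{eq:split} are bounded in Section~\ref{sec:two}, and the third in Section~\ref{sec:local}. The theorems are proved in Sections~\ref{sec:proof1}--\ref{sec:proof3}. We begin with the fuzz itself. Inequalities between matrices are meant entrywise, $\mathbf 1$ is the all-ones vector, and $0^0=1$.

\section{The fuzz as a tree of lines}\label{sec:fuzz}

We unwind the recursion. Recall Poisson thinning: if $\mathrm{Poisson}(pm)$ many objects receive independent uniform labels in $[m]$, then the numbers of objects with labels $1,\dots,m$ are independent $\mathrm{Poisson}(p)$ variables. Label each shortcut to a reduced fuzz by the $s$ for which $\{0,s\}$ is the removed edge. Then $F$ has the following description.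

A \emph{line} is a copy of $\mathbb Z$ with a type, \emph{full} or $\mathrm{red}_s$ with $s\in[m]$. Its \emph{slots} are the pairs $(x,s)\in\mathbb Z\times[m]$; the slot $(x,s)$ stands for the edge $\{x,x+s\}$. All slots are \emph{active}, except the slot $(0,s)$ of a line of type $\mathrm{red}_s$. A line $a$ carries independent variables: a bit $b_a(x,s)\sim\mathrm{Bernoulli}(p)$ for each active slot, and a count $N_a(x,s)\sim\mathrm{Poisson}(p)$ for each slot. The lines form a rooted tree whose root $\rho$ is full. The children of $a$ are
\begin{itemize}
\item one full line for each active slot with $b_a(x,s)=1$, the \emph{out-child at $(x,s)$};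
\item one line of type $\mathrm{red}_s$ for each $(x,s)$ and each $j\in\{1,\dots,N_a(x,s)\}$, the \emph{in-child at $(x,s,j)$}.
\end{itemize}
In both cases the child $a'$ is \emph{attached at} $x_{a'}=x$. The \emph{generation} $|a|$ is the distance from $a$ to $\rho$ in the tree. The vertices of $F$ are the pairs $(a,x)$, the root is $o=(\rho,0)$, and the edges are the \emph{lattice edges} $(a,x)\sim(a,x+s)$ for active slots with $b_a(x,s)=0$ and the \emph{shortcuts} $(a,x_{a'})\sim(a',0)$ for children $a'$ of $a$.

The graph $F$ is simple and almost surely locally finite. The shortcut from $a'$ to its parent is the only edge between the lines descending from $a'$ (including $a'$) and the other lines. Hence no cycle of $F$ contains a shortcut, and every cycle consists of lattice edges of one line.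

\begin{proposition}\label{prop:small}
We have $\alpha_1=0$, $\alpha_2=K$ and $\alpha_3=3m(m-1)(1-p)^3$. If $K=2$, then $\alpha_4=6+2p(2-p)$.
\end{proposition}

\begin{proof}
There are no loops, so $c_1(F,o)=0$. Next, $c_2(F,o)$ is the degree $d(o)$. Each of the $m$ slots $(0,s)$ of $\rho$ gives one edge at $o$, a lattice edge or a shortcut. Each slot $(-s,s)$ gives an edge at $o$ when its bit is $0$. Each in-child attached at $0$ gives one edge. So
\begin{equation}\label{eq:dego}
d(o)=m+\mathrm{Bin}(m,1-p)+\mathrm{Poisson}(pm)
\end{equation}
with independent summands, and $\alpha_2=m+m(1-p)+pm=K$.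

A closed walk of length $3$ in a simple graph runs around a triangle, so in $F$ it uses three distinct lattice edges of $\rho$, which are all present with probability $(1-p)^3$. In the full $K$-path such walks correspond to triples of steps in $\{\pm1,\dots,\pm m\}$ with sum $0$. Two steps $y,z$ have one sign and the third has the other sign and size $|y|+|z|\le m$. There are $\sum_{t=2}^m(t-1)=m(m-1)/2$ choices of $(|y|,|z|)$, three positions for the third step and two signs, which gives $3m(m-1)$.

Let $K=2$. Lattice edges of one line form no cycle, so $F$ is a forest. A closed walk $o,u,v,u',o$ has either $v=o$, which leaves $d(o)^2$ choices, or $v\ne o$, in which case $u=u'$ because there is no $4$-cycle. Hence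
\[
c_4(F,o)=d(o)^2+\sum_{u\sim o}(d(u)-1)=d(o)^2+w_2(F,o)-d(o).
\]
By \eqref{eq:dego}, $d(o)$ has mean $2$ and variance $p(1-p)+p$, so $\mathbb E\,d(o)^2=4+2p-p^2$. For $w_2(F,o)=\sum_{u\sim o}d(u)$ we list the neighbors $u$ of $o$.
\begin{itemize}
\item With probability $1-p$, the vertex $(\rho,1)$. It has the edge to $o$, the edge from its own slot, and $\mathrm{Poisson}(p)$ in-children: mean degree $2+p$.
\item With probability $p$, the root of an out-child. It has the shortcut to $o$ and the edges of the root of an independent full fuzz: mean degree $1+2=3$.
\item With probability $1-p$, the vertex $(\rho,-1)$. It has the edge to $o$, which comes from its own slot, a lattice edge to its left with probability $1-p$, and its in-children: mean degree $1+(1-p)+p=2$.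
\item The roots of $\mathrm{Poisson}(p)$ in-children. Each has the shortcut to $o$, no active slot of its own, a lattice edge to its left with probability $1-p$, and its in-children: mean degree $2$.
\end{itemize}
So $\mathbb E\,w_2(F,o)=(1-p)(2+p)+3p+2(1-p)+2p=4+2p-p^2$, and $\alpha_4=2(4+2p-p^2)-2$.
\end{proof}

\begin{remark}
The cases $k\le2$ of Theorem~\ref{thm:moments} are exact: $WS_n$ has no loops and $nm$ edges, so $\frac1n\operatorname{tr}A_n=0$ and $\frac1n\operatorname{tr}A_n^2=K$. The last computation shows why the reduced path is needed. Every finite graph satisfies $\sum_vw_2(v)=\mathbf 1^TA^2\mathbf 1=\sum_vd(v)^2$, and accordingly we found $\mathbb E\,w_2(F,o)=\mathbb E\,d(o)^2$. If in-children were full lines, their roots would have mean degree $3$; then $\mathbb E\,w_2(F,o)$ would grow by $p$ while $\mathbb E\,d(o)^2$ would not change.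
\end{remark}

\section{A multigraph with independent inputs}\label{sec:indep}

\subsection*{Definition and degrees}

The \emph{slots} of the ring are the pairs $\sigma=(i,s)\in\mathbb Z_n\times[m]$. Let $X_\sigma=(B_\sigma,U_\sigma)$, where all the variables $B_\sigma\sim\mathrm{Bernoulli}(p)$ and $U_\sigma$, uniform on $\mathbb Z_n$, are independent. In the multigraph $\tilde G_n$ the slot $(i,s)$ carries the \emph{lattice edge} $\{i,i+s\}$ if $B_{i,s}=0$ and the \emph{shortcut} $\{i,U_{i,s}\}$ if $B_{i,s}=1$; a shortcut with $U_{i,s}=i$ is discarded. Let $\tilde E_\sigma$ be the symmetric $0/1$ matrix of the edge in slot $\sigma$ (zero if it is discarded), and put $\tilde A=\sum_\sigma\tilde E_\sigma$ and $\tilde d=\tilde A\mathbf 1$. In a multigraph a walk is a sequence of edges, so that $c_k(\tilde G_n,v)=(\tilde A^k)_{vv}$ and $w_k(\tilde G_n,v)=(\tilde A^k\mathbf 1)(v)$. The family $(B_{i+1,s},U_{i+1,s}-1)$ has the same law as $(B_{i,s},U_{i,s})$, so the law of $\tilde G_n$ is invariant under rotations of $\mathbb Z_n$.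

An edge at $v$ comes from one of the $m$ slots $(v,s)$, from one of the $m$ slots $(v-s,s)$, or from a slot with $B_\sigma=1$ and $U_\sigma=v$. The number of slots of the last kind is $\mathrm{Bin}(nm,p/n)$, so $\mathbb E\,e^{\tilde d(v)}\le e^{2m}\big(1+\frac pn(e-1)\big)^{nm}\le\Lambda:=e^{2m+pm(e-1)}$. Since $x^j\le j!\,e^x$ for $x\ge0$,
\begin{equation}\label{eq:deg}
\mathbb E\,\tilde d(v)^j\le j!\,\Lambda\qquad(j=1,2,\dots).
\end{equation}
As $\tilde d(v)$ is a nonnegative integer, $\tilde d(v)^r\le\tilde d(v)^{\lceil r\rceil}$ for real $r>0$; so all moments of $\tilde d(v)$ are bounded uniformly in $n$.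

\subsection*{The case of triangles}

Independence makes the heuristic of the introduction a short computation when $k=3$.

\begin{example}\label{ex:tri}
Let $n>3m$. As $\tilde G_n$ has no loops, $\operatorname{tr}\tilde A^3$ is six times the number of triangles, a triangle being a set of three slots whose edges form a $3$-cycle. Closed walks on three lattice edges have steps with sum divisible by $n$ and of size at most $3m<n$, so with sum $0$; by the count in Proposition~\ref{prop:small} they contribute exactly $\alpha_3$ to $\frac1n\mathbb E\operatorname{tr}\tilde A^3$. Now consider triangles in which a given slot $\sigma=(i,s)$ carries a shortcut. The other two edges form a walk from $i$ to $U_\sigma$ in the multigraph with matrix $\tilde A-\tilde E_\sigma$, which is independent of $X_\sigma$. The expected number of these triangles is therefore at most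
\[
\sum_{v}\frac pn\,\mathbb E\big((\tilde A-\tilde E_\sigma)^2\big)_{iv}\le\frac pn\,\mathbb E\,w_2(\tilde G_n,i)=\frac pn\cdot\frac1n\,\mathbb E\,\mathbf 1^T\tilde A^2\mathbf 1=\frac pn\,\mathbb E\,\tilde d(0)^2,
\]
where both equalities use rotation invariance. Summing over the $nm$ slots,
\[
0\le\frac1n\mathbb E\operatorname{tr}\tilde A^3-\alpha_3\le\frac{6pm}n\,\mathbb E\,\tilde d(0)^2\le\frac Cn .
\]
\end{example}

Two features of this computation persist. A shortcut closes a short cycle only if its uniform endpoint falls into a small set, which has probability of order $1/n$; this is why shortcuts lie on no cycle of $F$. And the size of the small set, a number of walks, is controlled by a moment of one degree. For larger $k$ a closed walk can cross a shortcut and come back over it, and the whole tree of lines enters; Section~\ref{sec:local} deals with this.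

\subsection*{Coupling with the Watts--Strogatz graph}

In $WS_n$, let the slot $(i,s)$ carry the edge $\{i,i+s\}$ until it is processed, and afterwards the edge that results. At all times distinct slots carry distinct pairs. Indeed, at the start $\{i,i+s\}=\{i',i'+s'\}$ for distinct slots would force $n\mid s+s'$, which is impossible because $2\le s+s'\le K<n$; this is where $n>K$ is used. Later, the only edge that is removed is the one in the slot being processed, and the new edge joins a pair that no other slot carries. So $A_n=\sum_\sigma E_\sigma$, where $E_\sigma$ is the matrix of the final edge in slot $\sigma$.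

\begin{lemma}\label{lem:coll}
The graphs $WS_n$ and $\tilde G_n$ can be coupled so that $E_\sigma=\tilde E_\sigma$ for all slots outside a random set $\mathcal D$ whose size $D$ satisfies $\mathbb E\,e^D\le e^{(e-1)m(3m+1)}$. In particular all moments of $D$ are bounded uniformly in $n$.
\end{lemma}

\begin{proof}
Run the rewiring process and let $B_\sigma$ decide whether $\sigma$ is rewired. When $\sigma=(i,s)$ is processed, let $\Gamma_\sigma$ be the forbidden set: $i$ and all vertices counted as adjacent to $i$. It is determined by the past, that is, by the randomness used for earlier slots. Suppose $B_\sigma=1$. If $U_\sigma\notin\Gamma_\sigma$, take $U_\sigma$ as the new endpoint. Otherwise choose the endpoint uniformly outside $\Gamma_\sigma$ with fresh randomness, or leave the edge in place if $\Gamma_\sigma=\mathbb Z_n$. Given the past and $B_\sigma=1$, each $v\notin\Gamma_\sigma$ is chosen with probability $\frac1n+\frac{|\Gamma_\sigma|}n\cdot\frac1{n-|\Gamma_\sigma|}=\frac1{n-|\Gamma_\sigma|}$, so this is the Watts--Strogatz process. Let $\mathcal D$ be the set of slots with $B_\sigma=1$ and $U_\sigma\in\Gamma_\sigma$.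 Every other slot carries the same edge in both graphs.

Given the past, $\sigma\in\mathcal D$ with probability $\pi_\sigma=p|\Gamma_\sigma|/n$. A single $|\Gamma_\sigma|$ can be large, but the sum cannot. A neighbor of $i$ comes from a slot $(i,s')$, from a lattice edge in a slot $(i-s',s')$, or from a slot at another vertex that was rewired to $i$. Let $J(i)$ be the number of slots of the last kind at the end of the process. A rewired slot never changes again, so $|\Gamma_{i,s}|\le1+2m+J(i)$ under either convention, and $\sum_iJ(i)\le nm$. Thus, with certainty,
\[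
\sum_\sigma\pi_\sigma\le\frac mn\sum_i\big(1+2m+J(i)\big)\le m(3m+1).
\]
Given the past, $e^{\mathbf 1\{\sigma\in\mathcal D\}}$ has mean $1+(e-1)\pi_\sigma$. Hence the partial products, in the order of processing, of the factors $e^{\mathbf 1\{\sigma\in\mathcal D\}}/(1+(e-1)\pi_\sigma)$ form a martingale, and the full product $M$ has mean $1$. Finally $e^D=M\prod_\sigma(1+(e-1)\pi_\sigma)\le Me^{(e-1)m(3m+1)}$.
\end{proof}

The order in which the slots are processed played no role in this proof, and it is not used anywhere else.

\section{Traces, walks and degrees}\label{sec:det}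

Both the comparison of $A_n$ with $\tilde A$ and the concentration of $\operatorname{tr}\tilde A^k$ ask how much a trace changes when a few edges change. A closed walk of length $k$ through a changed edge at $v$ continues as a walk of length $k-1$ from $v$, so the change is bounded by walk counts. For a nonnegative symmetric matrix $S$ write $d_S=S\mathbf 1$ and $w_j^S=S^j\mathbf 1$.

\begin{lemma}\label{lem:trace}
Let $X,Y,S,\Delta$ be nonnegative symmetric matrices with $X\le S$, $Y\le S$ and $|X-Y|\le\Delta$, and let $\delta=\Delta\mathbf 1$. Then
\[
|\operatorname{tr}X^k-\operatorname{tr}Y^k|\le k\sum_v\delta(v)\,w^S_{k-1}(v).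
\]
\end{lemma}

\begin{proof}
We have $X^k-Y^k=\sum_{j=0}^{k-1}X^j(X-Y)Y^{k-1-j}$, and the $j$-th term is bounded entrywise in absolute value by $S^j\Delta S^{k-1-j}$, whose trace is $\operatorname{tr}(\Delta S^{k-1})$. So the left side is at most $k\sum_{u,v}\Delta_{uv}(S^{k-1})_{vu}$. Now bound $(S^{k-1})_{vu}$ by the row sum $w^S_{k-1}(v)$ and use $\sum_u\Delta_{uv}=\delta(v)$.
\end{proof}

The count $w_j^S(v)$ involves the degrees of many vertices, which in a random graph are dependent. Summed over $v$, however, it is controlled by powers of single degrees. For $j=2$ this is the identity $\sum_vw_2^S(v)=\sum_vd_S(v)^2$, and for $j=3$ it is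
\[
\sum_vw_3^S(v)=\sum_{u,v}S_{uv}d_S(u)d_S(v)\le\sum_{u,v}S_{uv}\frac{d_S(u)^2+d_S(v)^2}2=\sum_vd_S(v)^3 .
\]
We need the same for powers of $w_j^S$. The extra weight $d_S^{\,s}$ in the next lemma arises in the induction and is also what Proposition~\ref{prop:conc} requires.

\begin{lemma}\label{lem:walk}
Let $S$ be a nonnegative symmetric matrix. For real $s\ge0$, $q\ge1$ and every integer $j\ge0$,
\[
\sum_vd_S(v)^s\,w_j^S(v)^q\le\sum_vd_S(v)^{s+jq}.
\]
\end{lemma}

\begin{proof}
Write $d=d_S$, $w_j=w_j^S$. For $j=0$ and $j=1$ there is equality. Let $j\ge2$ and assume the claim for $j-1$ and all $s,q$. Since $w_j(v)=\sum_uS_{vu}w_{j-1}(u)$ and the weights $S_{vu}$ have sum $d(v)$, Jensen's inequality gives $w_j(v)^q\le d(v)^{q-1}\sum_uS_{vu}w_{j-1}(u)^q$. Put $a=s+q-1\ge0$ and $b=(j-1)q>0$, so that $1+a+b=s+jq$. Young's inequality $x^ay^b\le\frac a{a+b}x^{a+b}+\frac b{a+b}y^{a+b}$ for $x,y\ge0$, applied with $x=d(v)$ and $y=w_{j-1}(u)^{1/(j-1)}$, separates $u$ from $v$: with $q'=\frac{a+b}{j-1}\ge q\ge1$,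
\begin{align*}
\sum_vd(v)^sw_j(v)^q&\le\sum_{u,v}S_{vu}\,d(v)^aw_{j-1}(u)^q\\
&\le\frac a{a+b}\sum_vd(v)^{1+a+b}+\frac b{a+b}\sum_ud(u)\,w_{j-1}(u)^{q'} .
\end{align*}
Here $\sum_vS_{vu}=d(u)$ by symmetry. By the induction hypothesis with exponents $1$ and $q'$, the last sum is at most $\sum_ud(u)^{1+(j-1)q'}=\sum_ud(u)^{1+a+b}$.
\end{proof}

Symmetry cannot be dropped: if $S_{v1}=1$ for $v=2,\dots,n$, $S_{12}=2$ and all other entries vanish, then $\sum_vw_2^S(v)=2n$ while $\sum_vd_S(v)^2=n+3$.

\section{Comparison and concentration}\label{sec:two}

\begin{proposition}\label{prop:comp}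
Under the coupling of Lemma~\ref{lem:coll}, $\mathbb E|\operatorname{tr}A_n^k-\operatorname{tr}\tilde A^k|^q\le Cn$ for every $q\ge1$.
\end{proposition}

\begin{proof}
For $k=1$ both traces vanish. Let $k\ge2$ and $Q=(k-1)q\ge1$. Put
\[
S=\tilde A+\sum_{\sigma\in\mathcal D}E_\sigma,\qquad\Delta=\sum_{\sigma\in\mathcal D}(E_\sigma+\tilde E_\sigma).
\]
Since $A_n-\tilde A=\sum_{\sigma\in\mathcal D}(E_\sigma-\tilde E_\sigma)$, we have $A_n,\tilde A\le S$ and $|A_n-\tilde A|\le\Delta$. The entries of the matrix of one edge have sum $2$, so $\sum_v\delta(v)\le4D$. We have no control over where the slots of $\mathcal D$ lie, so we bound $w^S_{k-1}$ by its maximum, and the maximum by the sum. Lemmas~\ref{lem:trace} and \ref{lem:walk} (with $s=0$) give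
\[
|\operatorname{tr}A_n^k-\operatorname{tr}\tilde A^k|^q\le(4kD)^q\max_vw_{k-1}^S(v)^q\le(4kD)^q\sum_vw_{k-1}^S(v)^q\le(4kD)^q\sum_vd_S(v)^Q .
\]
Now $d_S=\tilde d+e$ with $e\ge0$ and $\sum_ve(v)=2D$, so
\[
\sum_vd_S(v)^Q\le2^{Q-1}\Big(\sum_v\tilde d(v)^Q+\sum_ve(v)^Q\Big)\le2^{Q-1}\Big(\sum_v\tilde d(v)^Q+(2D)^Q\Big).
\]
By the Cauchy--Schwarz inequality, \eqref{eq:deg} and Lemma~\ref{lem:coll},
\[
\mathbb E\Big[D^q\sum_v\tilde d(v)^Q\Big]\le\big(\mathbb E\,D^{2q}\big)^{1/2}\Big(n\sum_v\mathbb E\,\tilde d(v)^{2Q}\Big)^{1/2}\le Cn,
\]
and $\mathbb E\,D^{q+Q}\le C$.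
\end{proof}

The factor $n$ is the price of passing from the maximum to the sum. It is harmless because $q$ is arbitrary: after division by $n$ the first term of \eqref{eq:split} has $L^q$ norm at most $Cn^{-1+1/q}$.

The trace of $\tilde A^k$ is a function of the $nm$ independent variables $X_\sigma$. The change caused by one variable has no deterministic bound independent of $n$, but by Section~\ref{sec:det} it has bounded moments on average over the slots. The tool that uses exactly this is Burkholder's inequality \cite{Bur}: for $q\ge2$ there is a constant $C_q$ such that every martingale difference sequence $Y_1,\dots,Y_N$ in $L^q$ satisfies $\mathbb E|\sum_tY_t|^q\le C_q\,\mathbb E(\sum_tY_t^2)^{q/2}$.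

\begin{proposition}\label{prop:conc}
For every $q\ge2$, $\ \mathbb E|\operatorname{tr}\tilde A^k-\mathbb E\operatorname{tr}\tilde A^k|^q\le Cn^{q/2}$.
\end{proposition}

\begin{proof}
Let $f=\operatorname{tr}\tilde A^k$, a bounded variable for fixed $n$. Enumerate the slots as $\sigma_1,\dots,\sigma_{nm}$, let $\mathcal F_t$ be generated by $X_{\sigma_1},\dots,X_{\sigma_t}$, and let $Y_t=\mathbb E[f\mid\mathcal F_t]-\mathbb E[f\mid\mathcal F_{t-1}]$, so that $f-\mathbb Ef=\sum_tY_t$. Let $(X'_\sigma)$ be an independent copy of $(X_\sigma)$, with matrices $\tilde E'_\sigma$, $\tilde A'=\sum_\sigma\tilde E'_\sigma$ and degrees $\tilde d'$. Let $\tilde A^{(t)}$ and $f^{(t)}$ be obtained from $\tilde A$ and $f$ by replacing $X_{\sigma_t}$ with $X'_{\sigma_t}$. Then $\mathbb E[f^{(t)}\mid\mathcal F_t]=\mathbb E[f\mid\mathcal F_{t-1}]$, so $Y_t=\mathbb E[f-f^{(t)}\mid\mathcal F_t]$ and $\mathbb E|Y_t|^q\le\mathbb E|f-f^{(t)}|^q$.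

The point is to use one dominating matrix for all $t$. Put $S=\tilde A+\tilde A'$ and $\Delta_t=\tilde E_{\sigma_t}+\tilde E'_{\sigma_t}$, with row sums $\delta_t$. Then $\tilde A,\tilde A^{(t)}\le S$, $|\tilde A-\tilde A^{(t)}|\le\Delta_t$, $\sum_v\delta_t(v)\le4$, and $\sum_t\delta_t=d_S$. By Lemma~\ref{lem:trace} and Jensen's inequality with the weights $\delta_t(v)$,
\[
|f-f^{(t)}|^q\le k^q4^{q-1}\sum_v\delta_t(v)\,w^S_{k-1}(v)^q .
\]
Sum over $t$ and apply Lemma~\ref{lem:walk} with $s=1$:
\[
\sum_t\mathbb E|Y_t|^q\le k^q4^{q-1}\,\mathbb E\sum_vd_S(v)\,w_{k-1}^S(v)^q\le k^q4^{q-1}\sum_v\mathbb E\,d_S(v)^{1+(k-1)q}\le Cn,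
\]
because $d_S=\tilde d+\tilde d'$ and both summands satisfy \eqref{eq:deg}. By Burkholder's inequality and H\"older's inequality $(\sum_{t\le N}y_t^2)^{q/2}\le N^{q/2-1}\sum_{t\le N}|y_t|^q$,
\[
\mathbb E|f-\mathbb Ef|^q\le C_q(nm)^{q/2-1}\sum_t\mathbb E|Y_t|^q\le Cn^{q/2}.\qedhere
\]
\end{proof}

\section{The neighborhood of a vertex}\label{sec:local}

It remains to compare $c_k(\tilde G_n,0)$ with $c_k(F,o)$. One could explore $\tilde G_n$ from $0$ step by step, but each step conditions the slots not yet seen. We avoid this. We cut out of $F$ a finite piece that determines $c_k(F,o)$, and for each possible value $T$ of this piece we compute the probability that $\tilde G_n$ shows a copy of $T$ at prescribed positions. Only a lower bound for the total probability of seeing $T$ is needed, since the probabilities of the values $T$ under $F$ already add up to $1$.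

Fix $k\ge1$ and put $R=mk$, $W=\{-R,\dots,R\}$ and $L=|W|=2R+1$.

\subsection*{Patterns}

A \emph{pattern} is a finite version of the tree of lines, with $W$ in place of $\mathbb Z$ and at most $k$ generations below the root. Precisely, a pattern $T$ is a finite rooted tree whose nodes $a$ are called \emph{charts} and have generations $|a|\le k$. Each chart has a type, full or $\mathrm{red}_s$, and the root chart $\rho$ is full. The set $\Sigma_a$ of active slots is $W\times[m]$ if $a$ is full and $(W\times[m])\setminus\{(0,s)\}$ if $a$ has type $\mathrm{red}_s$. Each chart carries bits $b_a:\Sigma_a\to\{0,1\}$. A chart with $|a|<k$ also carries counts $N_a:W\times[m]\to\mathbb Z_{\ge0}$, and has out-children at $(x,s)$ and in-children at $(x,s,j)$ by the rule of Section~\ref{sec:fuzz}. Charts of generation $k$ have no counts and no children. A chart is named by the sequence of labels $(x,s)$ or $(x,s,j)$ that leads to it from $\rho$; two patterns are equal when they have the same charts, bits and counts. There are countably many patterns. Let $|T|$ be the number of charts.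

The graph $H(T)$ has vertices $(a,x)$ with $x\in W$, root $(\rho,0)$, lattice edges $(a,x)\sim(a,x+s)$ for $(x,s)\in\Sigma_a$ with $b_a(x,s)=0$ and $x+s\in W$, and shortcuts $(a,x_{a'})\sim(a',0)$ for children $a'$ of $a$. A vertex $(a,x)$ is \emph{inner} if $|a|\le k-1$ and $|x|\le R-m$. At an inner vertex nothing has been cut off, and short walks meet no other vertices before their last step.

\begin{lemma}\label{lem:transfer}
Let $T$ be a pattern, $G$ a multigraph without loops, and $\Phi$ an injective map from the vertices of $H(T)$ to those of $G$. Suppose that for every inner vertex $z$ there is a bijection from the edges of $H(T)$ at $z$ to the edges of $G$ at $\Phi(z)$ that sends $\{z,z'\}$ to an edge joining $\Phi(z)$ and $\Phi(z')$. Then $c_k(G,\Phi(\rho,0))=c_k(H(T),(\rho,0))$.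
\end{lemma}

\begin{proof}
We first show that a walk in $H(T)$ from the root is after $t$ steps at a vertex $(a,x)$ with $|a|\le t$ and $|x|\le mt$. Assume this for all times up to $t$. A lattice step keeps $a$ and changes $x$ by at most $m$. A step to a child raises the generation by one and leads to $x=0$. A step from $(a,0)$ to the parent $\bar a$ leads to $(\bar a,x_a)$, where $x_a$ could a priori be anywhere in $W$. But the walk started outside the charts descending from $a$ and can have entered them only from $(\bar a,x_a)$, so it was at this vertex at an earlier time $t'<t$, and $|\bar a|\le t'$, $|x_a|\le mt'$. In particular the walk is at inner vertices at times $0,\dots,k-1$.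

Now we show by induction on $j\le k$ that walks of length $j$ in $H(T)$ from the root correspond bijectively to walks of length $j$ in $G$ from $\Phi(\rho,0)$, a walk ending at $z$ corresponding to one ending at $\Phi(z)$. A walk of length $j$ is a walk of length $j-1$ followed by an edge at its endpoint; in $H(T)$ this endpoint is inner, so the hypothesis matches the possible last edges. Since $\Phi$ is injective, closed walks correspond to closed walks.
\end{proof}

\subsection*{The pattern of the fuzz}

Keep the line $\rho$ of $F$ and, recursively, for each kept line of generation less than $k$, its children attached at points of $W$. Restrict the bits and counts of the kept lines to $W\times[m]$, and forget the counts in generation $k$. This gives a random pattern $T_F$, and $H(T_F)$ is a subgraph of $F$. At an inner vertex $(a,x)$ of $H(T_F)$ every edge of $F$ belongs to $H(T_F)$: lattice edges lead to $x\pm s\in W$ and come from the slots $(x,s)$, $(x-s,s)\in W\times[m]$; children attached at $x$ are kept since $|a|<k$; and the parent of a kept line is kept. By Lemma~\ref{lem:transfer},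
\begin{equation}\label{eq:cF}
c_k(F,o)=c(T_F),\qquad\text{where }c(T):=c_k(H(T),(\rho,0)).
\end{equation}
Revealing bits and counts generation by generation, we get
\begin{equation}\label{eq:P}
P(T):=\mathbb P(T_F=T)=\prod_a\prod_{(x,s)\in\Sigma_a}p^{b_a(x,s)}(1-p)^{1-b_a(x,s)}\ \prod_{|a|<k}\ \prod_{(x,s)\in W\times[m]}e^{-p}\frac{p^{N_a(x,s)}}{N_a(x,s)!}.
\end{equation}
Let $Z_j$ be the number of charts of $T_F$ in generation $j$. Given the charts of generations at most $j$, each chart of generation $j<k$ has at most $mL+\mathrm{Poisson}(pmL)$ children, a variable with finite second moment $\beta$. By the Cauchy--Schwarz inequality $Z_{j+1}^2$ is at most $Z_j$ times the sum of the squared numbers of children, so $\mathbb E\,Z_{j+1}^2\le\beta\,\mathbb E\,Z_j^2$. Hence $T_F$ is almost surely finite, $\sum_TP(T)=1$, and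
\begin{equation}\label{eq:N2}
\mathbb E\,|T_F|^2\le(k+1)\sum_{j=0}^k\beta^j<\infty .
\end{equation}

\subsection*{Patterns in the multigraph}

A \emph{placement} of a pattern $T$ is a family $\varphi=(c_a)_{a\in T}$ of \emph{centers} $c_a\in\mathbb Z_n$ with $c_\rho=0$ such that the map $\Phi(a,x)=c_a+x$ is injective; that is, the sets $c_a+W$ have $L$ elements each and are pairwise disjoint. The slot $(x,s)$ of the chart $a$ is then identified with the slot $(c_a+x,s)$ of the ring. Let $V^\circ=\bigcup_{|a|<k}(c_a+W)$; these are the vertices whose incoming shortcuts $T$ prescribes.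

One point needs care. In a pattern the in-children at $(x,s,1),(x,s,2),\dots$ are numbered, whereas the shortcuts arriving at a vertex of $\tilde G_n$ are not. To number them we give every slot $\sigma$ of the ring an independent mark $\xi_\sigma$, uniform on $[0,1]$ and independent of $\tilde G_n$. Let $\mathcal E_\varphi(T)$ be the event that the following hold.
\begin{itemize}
\item[(E1)] $B_{c_a+x,s}=b_a(x,s)$ for all charts $a$ and all $(x,s)\in\Sigma_a$.
\item[(E2)] $U_{c_a+x,s}=c_{a'}$ whenever $a'$ is the out-child of $a$ at $(x,s)$.
\item[(E3)] $B_{c_{a'},s}=1$ and $U_{c_{a'},s}=c_a+x$ whenever $a'$ is an in-child of $a$ at $(x,s,j)$.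
\item[(E4)] Every slot with $B_\sigma=1$ and $U_\sigma\in V^\circ$ is one of the slots in (E2) or (E3).
\item[(E5)] For each $a$ with $|a|<k$ and each $(x,s)$, the marks $\xi_{c_{a'},s}$ of the in-children $a'$ at $(x,s,j)$ are strictly increasing in $j$.
\end{itemize}
Condition (E3) says that the inactive slot of a reduced chart is the one that carries the shortcut to the parent. Let $Q_n(T)=\mathbb P\big(\bigcup_\varphi\mathcal E_\varphi(T)\big)$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\foreach \x in {-1,0,1}{
\fill (\x,0) circle (2pt) node[below]{$\x$};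
\fill (\x+3,1.5) circle (2pt) node[above]{$\x$};
\fill (\x-3,1.5) circle (2pt) node[above]{$\x$};}
\draw[thick] (-1,0)--(0,0);
\draw[dotted] (0,0)--(1,0);
\draw[thick] (2,1.5)--(4,1.5);
\draw[thick] (-4,1.5)--(-3,1.5);
\draw[dotted] (-3,1.5)--(-2,1.5);
\draw[->,thick,shorten >=4pt] (0,0)--(3,1.5);
\draw[->,thick,shorten >=4pt] (-3,1.5)--(0,0);
\node at (0,-0.8) {root chart (full)};
\node at (3,2.3) {out-child (full)};
\node at (-3,2.3) {in-child ($\mathrm{red}_1$)};
\end{tikzpicture}
\caption{The graph $H(T)$ of a pattern with three charts, for $K=2$ and $k=1$. Horizontal solid segments are lattice edges. Each arrow is a shortcut; it points away from the vertex whose slot carries it and replaces the dotted lattice edge to the right of that vertex.}\label{fig:pattern}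
\end{figure}

\begin{example}
Let $K=2$, $k=1$, so $W=\{-1,0,1\}$, and let $T$ be the pattern of Figure~\ref{fig:pattern}: $b_\rho(0,1)=1$, $N_\rho(0,1)=1$, and all other bits and counts are $0$. There are $3+3+2$ active slots and three counts, so $P(T)=p(1-p)^7\cdot pe^{-3p}$. For a placement $\varphi$, (E1) has probability $p(1-p)^7$, (E2) adds the factor $1/n$, (E3) the factor $p/n$, and (E4) asks that none of the $n-9$ slots outside the charts carry a shortcut into $V^\circ=\{-1,0,1\}$. So $\mathbb P(\mathcal E_\varphi(T))=n^{-2}p^2(1-p)^7(1-3p/n)^{n-9}$. A new center must avoid five values around each earlier center, so there are between $(n-5)(n-10)$ and $n^2$ placements. The events for different placements are disjoint, since the two centers can be read off from the two shortcuts. Hence $Q_n(T)\to P(T)$.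
\end{example}

The general case follows the same lines. We first record which shortcuts arrive in $V^\circ$.

\begin{lemma}\label{lem:arrive}
On $\mathcal E_\varphi(T)$, let $|a|<k$ and $x\in W$. The slots with $B_\sigma=1$ and $U_\sigma=c_a+x$ are exactly the slots $(c_{a'},s)$ of the in-children $a'$ of $a$ at $(x,s,j)$, $s\in[m]$, $j\le N_a(x,s)$, together with, if $x=0$ and $a$ is the out-child of $\bar a$ at $(x_a,s_a)$, the slot $(c_{\bar a}+x_a,s_a)$.
\end{lemma}

\begin{proof}
The listed slots have the property by (E1)--(E3). Conversely, by (E4) a slot with the property occurs in (E2) or (E3). In the first case $c_a+x=c_{a'}$ for an out-child $a'$, so $a'=a$ and $x=0$ because $\Phi$ is injective. In the second case $c_a+x=c_{a''}+x''$ for an in-child of $a''$ attached at $x''$, so $(a'',x'')=(a,x)$.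
\end{proof}

\begin{lemma}\label{lem:events}
\begin{itemize}
\item[(i)] The events $\mathcal E_\varphi(T)$, over all pairs $(T,\varphi)$, are pairwise disjoint.
\item[(ii)] On $\mathcal E_\varphi(T)$ we have $c_k(\tilde G_n,0)=c(T)$.
\item[(iii)] $Q_n(T)\ge P(T)\big(1-C_0|T|^2/n\big)$ with $C_0=4R+1+2mL^2$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) We show that on $\mathcal E_\varphi(T)$ the variables $B,U,\xi$ determine $(T,\varphi)$, generation by generation. The root chart is full with center $0$. Suppose that the charts of generations at most $j$ are known with their centers; their types are part of their names. For a chart $a$ of generation $j$, (E1) gives the bits. If $j<k$, the bits give the out-children and (E2) gives their centers. By Lemma~\ref{lem:arrive}, the slots $(v,s)$ with $B_{v,s}=1$ and $U_{v,s}=c_a+x$, with the known slot of the parent removed where it occurs, are those of the in-children at $(x,s,\cdot)$. This gives $N_a(x,s)$ and the set of their centers $v$, and (E5) tells which center belongs to which $j$. Without the marks, permuting these centers would give different placements with overlapping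 events.

(ii) We check the hypothesis of Lemma~\ref{lem:transfer}. Let $(a,x)$ be inner and $v=c_a+x$. The edges of $\tilde G_n$ at $v$ come from three kinds of slots.
\begin{itemize}
\item The slots $(v,s)$. If $(x,s)\in\Sigma_a$ has bit $0$, the edge goes to $\Phi(a,x+s)$, and $x+s\in W$. If it has bit $1$, the out-child $a'$ at $(x,s)$ exists since $|a|<k$, and the edge goes to $\Phi(a',0)$. If $(x,s)\notin\Sigma_a$, then $x=0$, $a$ is an in-child of some $\bar a$, and by (E3) the edge goes to $\Phi(\bar a,x_a)$. By injectivity none of these edges is discarded.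
\item The slots $(v-s,s)$ with $B=0$. Here $x-s\in W$, and an inactive slot has $B=1$ by (E3), so these are the slots with $(x-s,s)\in\Sigma_a$ and $b_a(x-s,s)=0$. The edge goes to $\Phi(a,x-s)$.
\item The slots with $B=1$ and $U=v$. By Lemma~\ref{lem:arrive} their edges go to $\Phi(a',0)$ for the in-children $a'$ attached at $x$ and, if $x=0$ and $a$ is an out-child of $\bar a$, to $\Phi(\bar a,x_a)$.
\end{itemize}
The list contains once each lattice edge of $H(T)$ at $(a,x)$, once each shortcut to a child attached at $x$, and, if $x=0$ and $a\ne\rho$, once the shortcut to the parent. These are all the edges of $H(T)$ at $(a,x)$.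

(iii) Put $N=|T|$. If $C_0N^2\ge n$ there is nothing to prove, so let $C_0N^2<n$. Fix a placement. The charts contain $mLN$ distinct slots of the ring, and $\mathcal E_\varphi(T)$ is an intersection of independent conditions. An active slot with bit $0$ contributes $1-p$. An active slot with bit $1$ in a generation below $k$ contributes $p/n$, by (E1) and (E2). An active slot with bit $1$ in generation $k$ contributes $p(1-|V^\circ|/n)$, by (E1) and (E4); let $g\le mLN$ be the number of these. An inactive slot contributes $p/n$ by (E3), and there is one for each in-child. A slot outside the charts contributes $1-y$ with $y=p|V^\circ|/n$, by (E4). Condition (E5) contributes $\prod1/N_a(x,s)!$. There is one factor $1/n$ for each chart other than the root. The product of the factors $e^{-p}$ in \eqref{eq:P} is $e^{-pm|V^\circ|}=e^{-nmy}$, because $|V^\circ|$ is $L$ times the number of charts with $|a|<k$. Therefore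
\[
\mathbb P(\mathcal E_\varphi(T))=n^{-(N-1)}P(T)\,\Big(1-\frac{|V^\circ|}n\Big)^g\,e^{nmy}(1-y)^{nm-mLN}.
\]
We use $\prod_i(1-y_i)\ge1-\sum_iy_i$ for $y_i\in[0,1]$ and $|V^\circ|\le LN<n$. First, $(1-|V^\circ|/n)^g\ge1-mL^2N^2/n$. Second, $e^y(1-y)\ge(1+y)(1-y)$ gives
\[
e^{nmy}(1-y)^{nm-mLN}\ge\big(e^y(1-y)\big)^{nm}\ge(1-y^2)^{nm}\ge1-nmy^2\ge1-mL^2N^2/n .
\]
Third, choose the centers one after another. The sets $c+W$ and $c'+W$ are disjoint unless $c-c'\in\{-2R,\dots,2R\}$, so each earlier center excludes at most $4R+1$ values, and the number of placements is at least $\prod_{r=1}^{N-1}(n-(4R+1)r)\ge n^{N-1}(1-(4R+1)N^2/n)$. By (i), $Q_n(T)=\sum_\varphi\mathbb P(\mathcal E_\varphi(T))$, and multiplying the three bounds gives (iii).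
\end{proof}

\subsection*{Convergence of the expectation}

By Lemma~\ref{lem:events}(i) we may define $T_n=T$ on $\bigcup_\varphi\mathcal E_\varphi(T)$, and $T_n=\dagger$ if none of these events occurs. Recall that two random elements of a countable set with laws $P$ and $Q$ can be coupled so that they differ with probability $\sum_z(P(z)-Q(z))^+$. For $T_F$ and $T_n$ the point $\dagger$ contributes nothing to this sum, and by Lemma~\ref{lem:events}(iii) and \eqref{eq:N2} the sum is at most $C_0\,\mathbb E|T_F|^2/n$. Sampling $(B,U,\xi)$ from its conditional law given $T_n$, we obtain a coupling of $\tilde G_n$ and $T_F$ with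
\begin{equation}\label{eq:couple}
\mathbb P(T_n\ne T_F)\le C/n .
\end{equation}
On the exceptional event the walk counts may be large. Moment bounds take care of this, and the bound for $F$ is inherited from the finite graphs.

\begin{proposition}\label{prop:mean}
For every $q\ge1$ we have $\mathbb E\,c_k(F,o)^q\le\sup_n\mathbb E\,\tilde d(0)^{kq}<\infty$ and
\[
|\mathbb E\,c_k(\tilde G_n,0)-\alpha_k|\le Cn^{-1+1/q}.
\]
\end{proposition}

\begin{proof}
By $c_k\le w_k$, rotation invariance and Lemma~\ref{lem:walk},
\[
\mathbb E\,c_k(\tilde G_n,0)^q\le\mathbb E\,\frac1n\sum_vw_k^{\tilde A}(v)^q\le\mathbb E\,\frac1n\sum_v\tilde d(v)^{kq}=\mathbb E\,\tilde d(0)^{kq},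
\]
which is bounded in $n$ by \eqref{eq:deg}. By Lemma~\ref{lem:events}(iii), $\liminf_nQ_n(T)\ge P(T)$ for each $T$. So \eqref{eq:cF}, Fatou's lemma for the sum over $T$, and Lemma~\ref{lem:events}(i),(ii) give
\[
\mathbb E\,c_k(F,o)^q=\sum_TP(T)c(T)^q\le\liminf_n\sum_TQ_n(T)c(T)^q\le\liminf_n\mathbb E\,c_k(\tilde G_n,0)^q .
\]
Under the coupling \eqref{eq:couple}, $c_k(\tilde G_n,0)=c(T_F)$ on $\{T_n=T_F\}$. By H\"older's inequality,
\[
|\mathbb E\,c_k(\tilde G_n,0)-\alpha_k|\le\big(\|c_k(\tilde G_n,0)\|_q+\|c(T_F)\|_q\big)\,\mathbb P(T_n\ne T_F)^{1-1/q}\le Cn^{-1+1/q}.\qedhere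
\]
\end{proof}

\section{Convergence of the traces}\label{sec:proof1}

\begin{proof}[Proof of Theorem~\ref{thm:moments}]
Proposition~\ref{prop:mean} gives $\alpha_k<\infty$. Let $q\ge2$. By Propositions~\ref{prop:comp}, \ref{prop:conc} and \ref{prop:mean}, the three terms of \eqref{eq:split} have $L^q$ norms at most $Cn^{-1+1/q}$, $Cn^{-1/2}$ and $Cn^{-1+1/q}$, and $-1+1/q\le-1/2$. This proves the first bound in (a) for $q\ge2$; for $1\le q<2$ use $\|\cdot\|_q\le\|\cdot\|_2$. Convergence in probability follows by Markov's inequality. In expectation the middle term of \eqref{eq:split} vanishes, so $|\frac1n\mathbb E\operatorname{tr}A_n^k-\alpha_k|\le Cn^{-1+1/q}$; take $q\ge\max(1,1/\varepsilon)$. For (b), Markov's inequality with $q=4$ gives $\mathbb P(|\frac1n\operatorname{tr}A_n^k-\alpha_k|>\eta)\le C\eta^{-4}n^{-2}$ for every $\eta>0$. This is summable in $n$, and the first Borel--Cantelli lemma requires nothing of the joint law.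
\end{proof}

\section{The limiting measure}\label{sec:proof2}

We recall the method of moments. If a probability measure on $\mathbb R$ has finite moments $a_k$ of all orders and $\sum_ka_kr^k/k!$ has a positive radius of convergence, then no other probability measure has the same moments \cite[Theorem 30.1]{Bil}. If $\nu$ is determined by its moments and the moments of $\nu_n$ converge to those of $\nu$, then $\nu_n\to\nu$ weakly \cite[Theorem 30.2]{Bil}.

\begin{proof}[Proof of Theorem~\ref{thm:spectrum}]
By Proposition~\ref{prop:mean} with $q=1$ and \eqref{eq:deg}, $0\le\alpha_k\le k!\,\Lambda$ for all $k$, where $\Lambda$ does not depend on $k$. So $\sum_k\alpha_kr^k/k!$ converges for $|r|<1$, and at most one probability measure has the moments $(\alpha_k)$.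

By Theorem~\ref{thm:moments}(b), almost surely $\int x^k\,d\mu_n\to\alpha_k$ for all $k$ at once. Fix an outcome for which this holds. The second moments are bounded, so $(\mu_n)$ is tight and some subsequence converges weakly to a probability measure $\mu$. For each $k$ the bound $\int_{|x|>M}|x|^k\,d\mu_n\le M^{-k}\sup_n\int x^{2k}\,d\mu_n$ shows that $x^k$ is uniformly integrable, so the $k$-th moments converge along the subsequence, and $\mu$ has the moments $(\alpha_k)$. By uniqueness $\mu$ does not depend on the outcome, and by the second fact recalled above $\mu_n\to\mu$ weakly.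

If $p=0$, then $F$ is the full $K$-path, which is $K$-regular, so $\alpha_{2k}\le K^{2k}$. For $M>K$ we get $\mu(|x|\ge M)\le(K/M)^{2k}\to0$ as $k\to\infty$, so $\mu$ is supported in $[-K,K]$. Let $p>0$. Walks that go from $o$ to a neighbor and back, $k$ times in a row, show that $c_{2k}(F,o)\ge d(o)^k$. By \eqref{eq:dego}, $\mathbb P(d(o)\ge M)>0$ for every $M$, so $\alpha_{2k}^{1/2k}\ge M^{1/2}\,\mathbb P(d(o)\ge M)^{1/2k}\to M^{1/2}$ as $k\to\infty$. Hence $\alpha_{2k}^{1/2k}\to\infty$, whereas a measure supported in $[-M,M]$ has $2k$-th moment at most $M^{2k}$.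
\end{proof}

\begin{remark}
For $p>0$ the convergence in Theorem~\ref{thm:moments} cannot be uniform in $k$: for fixed $n$ we have $\frac1n\operatorname{tr}A_n^{2k}\le n^{2k}$, while $\alpha_{2k}^{1/2k}\to\infty$ as $k\to\infty$.
\end{remark}

\section{A lower bound for the fluctuations}\label{sec:proof3}

The number of rewired slots is $\mathrm{Bin}(nm,p)$, so the observed fraction of rewired slots deviates from $p$ by order $\sqrt{p(1-p)/(nm)}$. If the normalized trace follows $\alpha_k$ evaluated at this fraction, its variance should be at least about $\alpha_k'(p)^2\,p(1-p)/(nm)$, which is the bound in Theorem~\ref{thm:lower}. To prove it we project $\operatorname{tr}\tilde A^k$ onto sums of functions of single bits $B_\sigma$. The coefficients of the projection add up to the derivative in $p$ of the expectation. Pointwise convergence of functions says nothing about derivatives in general, and this is why we first show that the expectations are polynomials of bounded degree.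

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
\emph{Polynomial dependence on $p$.} Let $f=\operatorname{tr}\tilde A^k$ and $h_n(p)=\frac1n\mathbb Ef$. Expand
\[
f=\sum_{\sigma_1,\dots,\sigma_k}\ \sum_{v_1,\dots,v_k}\ \prod_{t=1}^k(\tilde E_{\sigma_t})_{v_tv_{t+1}},\qquad v_{k+1}=v_1 .
\]
In each product, group the entries that belong to the same slot. This gives at most $k$ independent factors. The factor of a slot $\sigma$ is a function of $X_\sigma$ of the form $(1-B_\sigma)g_0+B_\sigma g_1(U_\sigma)$, with $g_0$, $g_1$ not depending on $p$, and its expectation $(1-p)g_0+p\,\mathbb Eg_1(U_\sigma)$ is affine in $p$. So $h_n$ is a polynomial of degree at most $k$. By Proposition~\ref{prop:mean}, $h_n(p)\to\alpha_k(p)$ for each $p\in[0,1]$. Fix distinct points $p_0,\dots,p_k\in[0,1]$ with Lagrange interpolation polynomials $\ell_0,\dots,\ell_k$. The coefficients of $h_n=\sum_ih_n(p_i)\ell_i$ converge to those of $\sum_i\alpha_k(p_i)\ell_i$. So $\alpha_k$ equals this polynomial on $[0,1]$, and $h_n'(p)\to\alpha_k'(p)$.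

\emph{The variance of $f$.} For $p\in\{0,1\}$ the claimed bound is $0$, so let $0<p<1$. Put $\beta_\sigma=\mathbb E[f\mid B_\sigma=1]-\mathbb E[f\mid B_\sigma=0]$ and $g_\sigma=\mathbb E[f\mid B_\sigma]-\mathbb Ef=(B_\sigma-p)\beta_\sigma$. The $g_\sigma$ are independent and centered, $\mathbb Eg_\sigma^2=p(1-p)\beta_\sigma^2$, and $\mathbb E[(f-\mathbb Ef)g_\sigma]=\mathbb Eg_\sigma^2$ by conditioning on $B_\sigma$. Hence
\[
0\le\mathbb E\Big(f-\mathbb Ef-\sum_\sigma g_\sigma\Big)^2=\operatorname{Var}f-2\sum_\sigma\mathbb Eg_\sigma^2+\sum_\sigma\mathbb Eg_\sigma^2=\operatorname{Var}f-p(1-p)\sum_\sigma\beta_\sigma^2 .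
\]
Let $\Psi((p_\sigma)_\sigma)$ be the expectation of $f$ when the bits are independent with separate parameters $p_\sigma$. It is affine in each $p_\sigma$, and at the point where all $p_\sigma=p$ its slope in $p_\sigma$ is $\beta_\sigma$. The chain rule gives $\sum_\sigma\beta_\sigma=nh_n'(p)$. By the Cauchy--Schwarz inequality over the $nm$ slots, $\sum_\sigma\beta_\sigma^2\ge nh_n'(p)^2/m$. Thus $n\operatorname{Var}(f/n)\ge\frac{p(1-p)}mh_n'(p)^2$, and the right side tends to $\frac{p(1-p)}m\alpha_k'(p)^2$.

\emph{Transfer to $A_n$.} The standard deviations of two variables differ by at most the $L^2$ norm of their difference. By Proposition~\ref{prop:comp} with $q=4$, $\|\frac1n(\operatorname{tr}A_n^k-f)\|_2\le Cn^{-3/4}=o(n^{-1/2})$. So the same lower limit holds for $\frac1n\operatorname{tr}A_n^k$.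

\emph{Positivity.} By Proposition~\ref{prop:small}, $\alpha_3'(p)=-9m(m-1)(1-p)^2$, which is nonzero for $K\ge4$ and $p<1$; and for $K=2$, $\alpha_4'(p)=4(1-p)$, which is nonzero for $p<1$.

\emph{Optimality of the order.} In these cases, with $0<p<1$, the variable $Y_n=\frac1n\operatorname{tr}A_n^k-\alpha_k$ satisfies $\|Y_n\|_2\ge(\operatorname{Var}Y_n)^{1/2}\ge cn^{-1/2}$ for some $c>0$ and all large $n$. H\"older's inequality $\mathbb EY_n^2\le(\mathbb E|Y_n|)^{2/3}(\mathbb EY_n^4)^{1/3}$ and Theorem~\ref{thm:moments}(a) with $q=4$ give $\|Y_n\|_1\ge\|Y_n\|_2^3/\|Y_n\|_4^2\ge c'n^{-1/2}$. So $\|Y_n\|_q\ge c'n^{-1/2}$ for every $q\ge1$ and all large $n$.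
\end{proof}

\begin{remark}
Some restriction on $k$ and $p$ is needed for a lower bound of this kind. For $k\le2$ the trace is deterministic, in agreement with $\alpha_1'=\alpha_2'=0$. For $p=0$ the graph is the ring lattice, and $\frac1n\operatorname{tr}A_n^k=\alpha_k$ as soon as $n>mk$, because $k$ steps of size at most $m$ whose sum is divisible by $n$ must then have sum $0$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Bil}
Billingsley, \emph{Probability and Measure}.

\bibitem{Bur}
Burkholder, 1966.

\bibitem{MO}
Gr\'egoire Meunier and Sean O'Rourke, \emph{Limiting spectral distribution for the adjacency matrix of the Watts-Strogatz random graph}, arXiv:2607.28817 (2026).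

\end{thebibliography}
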